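\title{Imaginary strategies for one player raise the value of Levine's two-player hat game}

\begin{abstract}
In Levine's hat game two players each wear an infinite stack of random black and white hats, see only the other stack, and win if each names a black hat in their own stack. The winning probability is a double integral in which naming hat $j$ means choosing the frequency $2^j$ of a square wave. Let $V_2$ be the value of the game and let $W$ be the supremum of the integral when one of the two players may choose arbitrary real frequencies. We prove that $V_2<W$, and that a single frequency of the form $2^a+\sqrt2$ suffices for the strict inequality. The proof shows that $V_2$ is attained, that merging two hats in some optimal strategy strictly loses, and that two close frequencies behave like negatively correlated hats, which therefore strictly gain. We also prove $0.3587<W\le\sqrt3/4$.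
\end{abstract}

\section{The game and the results}\label{sec:intro}

Alice and Bob each wear an infinite stack of hats, and each hat is black or white with probability $1/2$, independently of all others. Each player sees the other stack but not their own. Without communicating, each names a position in their own stack, and the team wins if both named hats are black. Let $V_2$ be the supremum of the winning probability over all measurable pairs of strategies. If both players ignore what they see, they win with probability $1/4$. They cannot win with probability more than $1/2$, because Alice's choice is independent of her own stack, so her hat is black with probability exactly $1/2$. The players can only try to correlate their two successes.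

We work in the integral framework of \cite{BCCZW}. Identify a stack with the number $x=0.x_1x_2x_3\dots\in[0,1]$ written in binary, the digit $1$ meaning black; the dyadic rationals, whose expansion is ambiguous, form a null set. Alice's stack $x$ and Bob's stack $y$ are then independent and uniform on $[0,1]$. For real $z$ put
\[
\varepsilon(z)=\lfloor z\rfloor \bmod 2\in\{0,1\},
\]
a square wave of period $2$, so that $\varepsilon(2^jx)=x_j$. Let $\mathcal S$ be the set of Lebesgue measurable functions $[0,1]\to\mathbb Z_{\ge1}$ (\emph{ordinary strategies}) and $\mathcal M$ the set of Lebesgue measurable functions $[0,1]\to[0,\infty)$ (\emph{imaginary strategies}). For $h,g\in\mathcal M$ let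
\[
I(h,g)=\int_{[0,1]^2}\varepsilon\bigl(h(y)x\bigr)\,\varepsilon\bigl(g(x)y\bigr)\,dx\,dy .
\]
Changing $h$ and $g$ on null sets does not change $I(h,g)$, so we may take them Borel and use Fubini's theorem freely. With $2^{\mathcal S}=\{2^k:k\in\mathcal S\}$ we have the chain
\begin{equation}\label{eq:chain}
(2^{\mathcal S})^2\subsetneq 2^{\mathcal S}\times\mathcal M\subsetneq\mathcal M^2 .
\end{equation}
Three facts are known.
\begin{enumerate}
\item[(i)] If Alice names hat $k(y)$ and Bob names hat $\ell(x)$, the team wins with probability $I(2^k,2^\ell)$. Hence $V_2$ is the supremum of $I$ over $(2^{\mathcal S})^2$.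
\item[(ii)] $V_2\ge 7/20$.
\item[(iii)] The supremum of $I$ over $\mathcal M^2$ is $1/2$.
\end{enumerate}
The question posed in \cite{BCCZW} concerns the middle term of \eqref{eq:chain}: setting
\[
W=\sup_{(k,g)\in\mathcal S\times\mathcal M} I(2^k,g),
\]
is it true that $V_2=W$?

Think of a frequency $t\ge0$ as an imaginary hat of Bob, black on the set
\[
B_t=\{y\in[0,1]:\varepsilon(ty)=1\}.
\]
One at a time, imaginary hats are no better than real ones: in every period $[2n/t,(2n+2)/t)$ the white half comes first, so $|B_t|\le1/2$, where $|\cdot|$ is Lebesgue measure. This suggests that Bob gains nothing from them. What the guess overlooks is the joint law. Two real hats are either independent or identical, whereas two imaginary hats with close frequencies can be negatively correlated.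

\begin{theorem}\label{thm:main}
$V_2<W$. The strict inequality already holds when $g$ is restricted to take values in $\{2^j:j\ge1\}\cup\{t\}$ for one suitable real number $t$ of the form $2^a+\sqrt2$.
\end{theorem}

\begin{theorem}\label{thm:more}
\begin{enumerate}
\item[(a)] $V_2$ is attained: $V_2=I(2^k,2^\ell)$ for some $k,\ell\in\mathcal S$.
\item[(b)] $W\ge V_2+(3-2\sqrt2)\,\Gamma$, where $\Gamma>0$ is the merging loss defined in \eqref{eq:Gamma}.
\item[(c)] We have
\[
\frac38-\frac{(\sqrt{10}-3)(3-4V_2)}{16}\ \le\ W\ \le\ \frac{\sqrt3}{4}.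
\]
With fact \textup{(ii)} this gives $W\ge\frac{27-4\sqrt{10}}{40}>0.3587$. Hence $V_2<W<\frac12$, and by fact \textup{(iii)} both inclusions in \eqref{eq:chain} strictly increase the supremum of $I$.
\end{enumerate}
\end{theorem}

We do not determine the exact value of $W$. The lower bound in (c) does not by itself give Theorem~\ref{thm:main}: solving the linear inequality shows that it exceeds $V_2$ only if $V_2<\frac{15-3\sqrt{10}}{28-4\sqrt{10}}<0.36$, and we prove no such upper bound for $V_2$. The proof of Theorem~\ref{thm:main} works without knowing $V_2$; all it uses is $V_2>1/4$.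

\section{The idea on two hats}\label{sec:example}

Fix two frequencies $s$ and $t$. Let Bob choose $g(x)=s$ if $x_1=1$ and $g(x)=t$ if $x_1=0$, and let Alice name hat $1$ if $y\in B_s$ and hat $2$ otherwise. For $y\in B_s$ the team wins whenever $x_1=1$, since Bob then chooses $s$, and only then, since Alice needs $x_1=1$; this has probability $1/2$. For $y\in B_t\setminus B_s$ Bob needs $x_1=0$ and Alice needs $x_2=1$, which has probability $1/4$. For other $y$ Bob fails. So
\begin{equation}\label{eq:twohats}
I(2^k,g)=\tfrac12|B_s|+\tfrac14|B_t\setminus B_s| .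
\end{equation}
With two different real hats, say $s=2$ and $t=4$, this is $\frac14+\frac1{16}=\frac5{16}$. In particular
\begin{equation}\label{eq:quarter}
V_2\ge\tfrac5{16}>\tfrac14 .
\end{equation}
With $s=t=2$ the two hats are merged into one and the value drops to $\frac14$.

These two cases are two points on a line. Suppose the two hats are fair, $|B_s|=|B_t|=\frac12$, and their colors, written as signs $\pm1$, have correlation $\rho$. Then $|B_t\setminus B_s|=\frac{1-\rho}4$, and \eqref{eq:twohats} equals $\frac5{16}-\frac\rho{16}$. Independence is $\rho=0$, merging is $\rho=1$, and since merging loses $\frac1{16}$, a negative $\rho$ gains $\frac{|\rho|}{16}$.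

Imaginary hats do produce a gain. Take $s=8$ and $t=48/5$, and measure lengths in units of $1/48$ (Figure~\ref{fig:beats}). Then $B_8$ consists of $[6,12)$, $[18,24)$, $[30,36)$, $[42,48)$, and $B_{48/5}$ consists of $[5,10)$, $[15,20)$, $[25,30)$, $[35,40)$, $[45,48)$. The difference $B_{48/5}\setminus B_8$ consists of $[5,6)$, $[15,18)$, $[25,30)$, $[36,40)$ and has measure $\frac{13}{48}>\frac14$. By \eqref{eq:twohats} the value is $\frac14+\frac{13}{192}=\frac{61}{192}>\frac{60}{192}=\frac5{16}$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=0.21cm,y=0.7cm]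
\draw (0,2) -- (48,2); \draw (0,1) -- (48,1); \draw (0,0) -- (48,0);
\fill (6,2) rectangle (12,2.4) (18,2) rectangle (24,2.4) (30,2) rectangle (36,2.4) (42,2) rectangle (48,2.4);
\fill (5,1) rectangle (10,1.4) (15,1) rectangle (20,1.4) (25,1) rectangle (30,1.4) (35,1) rectangle (40,1.4) (45,1) rectangle (48,1.4);
\fill[gray] (5,0) rectangle (6,0.4) (15,0) rectangle (18,0.4) (25,0) rectangle (30,0.4) (36,0) rectangle (40,0.4);
\node[left] at (0,2.2) {$B_8$}; \node[left] at (0,1.2) {$B_{48/5}$}; \node[left] at (0,0.2) {$B_{48/5}\setminus B_8$};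
\node[below] at (0,0) {$0$}; \node[below] at (48,0) {$1$};
\end{tikzpicture}
\caption{The sets of $y\in[0,1]$ on which $\lfloor 8y\rfloor$ is odd (top) and $\lfloor 48y/5\rfloor$ is odd (middle). They start in phase at $y=0$ and drift apart. Their difference (bottom) has measure $13/48$, more than the $1/4$ that two independent fair hats would give.}\label{fig:beats}
\end{figure}

The proof of Theorem~\ref{thm:main} runs this argument with an optimal strategy in place of the strategy of value $\frac5{16}$. It needs four things: a formula for the value of Bob's strategy under any joint law of his hats (Section~\ref{sec:partitions}); a supply of joint laws that imaginary hats can realize (Section~\ref{sec:realize}); an optimal strategy (Section~\ref{sec:optimal}); and a pair of hats whose merging strictly loses (Section~\ref{sec:merge}). Sections~\ref{sec:lower} and~\ref{sec:upper} prove the two bounds in Theorem~\ref{thm:more}(c).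

\section{Fractional partitions and Alice's best response}\label{sec:partitions}

A strategy $\ell$ of Bob is a partition of Alice's stacks into the sets $\{\ell=p\}$. Once it is fixed, Alice's best response can be computed separately for each $y$, so the game reduces to an optimization over partitions. We shall need limits of partitions, and a weak limit of indicator functions is in general only a function with values in $[0,1]$. We therefore allow such functions from the start.

Let $X=\{0,1\}^{\mathbb N}$ with the fair coin measure, identified with $[0,1]$, and let $\xi_i=2x_i-1$. The signs $\xi_i$ are independent and orthonormal in $L^2(X)$.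

\begin{definition}
A \emph{fractional partition} is a sequence $f=(f_p)_{p\ge1}$ of measurable functions $f_p:X\to[0,1]$ with $\sum_pf_p=1$ almost everywhere. Its \emph{masses} and \emph{coefficients} are
\[
m_p=\mathbb E f_p,\qquad c_{p,i}=\mathbb E[f_p\xi_i]\quad(i\ge1),\qquad c_{p,0}=0,
\]
and we put $a_{p,i}=\frac12(m_p+c_{p,i})$ for $i\ge0$. For signs $r=(r_p)_{p\ge1}\in\{-1,1\}^{\mathbb N}$ the \emph{gain} is
\[
G_f(r)=\sup_{i\ge1}\sum_pr_pc_{p,i},
\]
and the \emph{value} of $f$ is $\Phi(f)=\frac14+\frac14\mathbb E\,G_f(r)$, with $r_p$ independent fair signs.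
\end{definition}

Here $f_p(x)$ is the probability that Bob, seeing $x$, names his hat $p$. For $i\ge1$ we have $a_{p,i}=\mathbb E[f_px_i]$, the probability that Bob names hat $p$ and Alice's hat $i$ is black. The index $i=0$ stands for a spare hat of Alice that Bob never looks at, for which this probability is $m_p/2$. A finite family is regarded as a sequence by adding zero functions. Relabeling the members of $f$, or adding or deleting zero members, does not change $\Phi(f)$. An expectation over signs without a subscript always refers to independent fair signs.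

From the definition,
\begin{equation}\label{eq:basic}
|c_{p,i}|\le m_p,\qquad \sum_pm_p=1,\qquad \sum_pc_{p,i}=\mathbb E\xi_i=0 .
\end{equation}
By Bessel's inequality $\sum_ic_{p,i}^2\le\mathbb E f_p^2$, so $c_{p,i}\to0$ as $i\to\infty$ for each $p$. Since $|c_{p,i}|\le m_p$ and the masses are summable, dominated convergence gives
\begin{equation}\label{eq:decay}
\sum_p|c_{p,i}|\to0\qquad(i\to\infty).
\end{equation}

\begin{lemma}\label{lem:gain}
For all signs $r$ we have $0\le G_f(r)\le1$ and $G_f(r)=\max_{i\ge0}\sum_pr_pc_{p,i}$, the maximum being attained. For $\eta\in\{0,1\}^{\mathbb N}$ and $r_p=2\eta_p-1$, the maximum $\Psi_f(\eta)=\max_{i\ge0}\sum_p\eta_pa_{p,i}$ is attained, lies in $[0,1]$, and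
\begin{equation}\label{eq:Psi}
\Psi_f(\eta)=\tfrac14\Bigl[1+\sum_pr_pm_p+G_f(r)\Bigr].
\end{equation}
Consequently $\mathbb E_\nu\Psi_f=\frac14+\frac14\mathbb E_\nu G_f$ for every law $\nu$ of $r$ under which each $r_p$ is a fair sign.
\end{lemma}

\begin{proof}
Let $Z_i=\sum_pr_pc_{p,i}$. By \eqref{eq:basic}, $|Z_i|\le1$, and by \eqref{eq:decay}, $Z_i\to0=Z_0$. So $G_f(r)=\sup_{i\ge1}Z_i\ge0$. If $G_f(r)>0$, only finitely many $Z_i$ exceed $G_f(r)/2$ and one of them is the maximum; if $G_f(r)=0$, the maximum is attained at $i=0$. By \eqref{eq:basic},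
\[
\sum_p\eta_pa_{p,i}=\tfrac14\sum_p(1+r_p)(m_p+c_{p,i})=\tfrac14\Bigl[1+\sum_pr_pm_p+Z_i\Bigr],
\]
which gives \eqref{eq:Psi}. The bounds on $\Psi_f$ follow from $0\le a_{p,i}\le m_p$. For the last claim, $\mathbb E_\nu\sum_pr_pm_p=0$.
\end{proof}

The spare hat is what makes the maximum exist: without it all $Z_i$, $i\ge1$, could be negative while tending to $0$.

The number $\Psi_f(\eta)$ is the conditional winning probability of Alice's best response when Bob's hats have colors $\eta$. The next lemma makes this precise for arbitrary frequencies. Bob has no private randomness, so he reads it off Alice's even-numbered hats.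

\begin{lemma}\label{lem:response}
Let $f$ be a fractional partition and $t_1,t_2,\dots\ge0$. Put $\eta(y)=(\varepsilon(t_py))_{p\ge1}$. There are $k,\ell\in\mathcal S$ such that $g(x)=t_{\ell(x)}$ satisfies
\[
I(2^k,g)=\int_0^1\Psi_f(\eta(y))\,dy .
\]
\end{lemma}

\begin{proof}
Let $x'=(x_3,x_5,x_7,\dots)$, so that $x'_i=x_{2i+1}$, and let $U=\sum_{j\ge1}x_{2j}2^{-j}$. Then $x_1$, $x'$ and $U$ are independent, $x'$ is a fair sequence, and $U$ is uniform on $[0,1]$. Define $\ell(x)=p$ if $\sum_{q<p}f_q(x')\le U<\sum_{q\le p}f_q(x')$, and $\ell(x)=1$ on the null set where no such $p$ exists. Given $x'$, the event $\ell=p$ has probability $f_p(x')$, so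
\begin{equation}\label{eq:encode}
|\{x:\ell(x)=p,\ x_{2i+1}=1\}|=a_{p,i}\qquad(p\ge1,\ i\ge0);
\end{equation}
for $i=0$ this holds because $x_1$ is independent of $\ell$. Let $i(y)$ be the least $i\ge0$ maximizing $\sum_p\eta_p(y)a_{p,i}$, which exists by Lemma~\ref{lem:gain}, and let $k(y)=2i(y)+1$. Each set $\{i(y)=i\}$ is described by countably many inequalities between measurable functions, so $k\in\mathcal S$. For each $y$, by \eqref{eq:encode},
\[
\int_0^1x_{k(y)}\,\varepsilon(g(x)y)\,dx=\sum_p\eta_p(y)\,a_{p,i(y)}=\Psi_f(\eta(y)).\qedhere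
\]
\end{proof}

\begin{proposition}\label{prop:value}
For every fractional partition $f$ there are $k,\ell\in\mathcal S$ with $I(2^k,2^\ell)=\Phi(f)$, and $V_2=\sup_f\Phi(f)$.
\end{proposition}

\begin{proof}
Apply Lemma~\ref{lem:response} with $t_p=2^p$. Then $\eta(y)$ is the digit sequence of $y$, and the integral is $\Phi(f)$ by Lemma~\ref{lem:gain}. Thus $V_2\ge\sup_f\Phi(f)$. Conversely, given $k,\ell\in\mathcal S$, let $f_p$ be the indicator of $\{\ell=p\}$. For each $y$,
\[
\int_0^1x_{k(y)}\,y_{\ell(x)}\,dx=\sum_py_p\,a_{p,k(y)}\le\Psi_f\bigl((y_p)_p\bigr),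
\]
and integrating over $y$ gives $I(2^k,2^\ell)\le\Phi(f)$.
\end{proof}

We call $f$ \emph{optimal} if $\Phi(f)=V_2$. The strategy of Section~\ref{sec:example} is $f=(x_1,1-x_1)$. Here $c_{1,1}=\frac12$, $c_{2,1}=-\frac12$, and all other coefficients vanish, so $G_f=\max\bigl(0,\frac{r_1-r_2}2\bigr)$ is the indicator of $(r_1,r_2)=(1,-1)$ and $\Phi(f)=\frac14+\frac1{16}$.

\section{Close frequencies give correlated hats}\label{sec:realize}

By Lemma~\ref{lem:response}, what matters is the joint law of the colors $\varepsilon(t_py)$. Let $\sigma=2\varepsilon-1$, a sign-valued function of period $2$, and consider frequencies $N+d_1,\dots,N+d_m$ with $N$ large and the offsets $d_p$ fixed. While $Ny$ runs through one period, $y$ hardly moves, so $\sigma((N+d_p)y)=\sigma(Ny+d_py)$ sees a fast phase $Ny \bmod 2$ and a slow variable $y$ that are almost independent. This leads to the following limit law.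

\begin{definition}
Let $d=(d_1,\dots,d_m)\in\mathbb R^m$ with $d_1=0$. Let $u,v$ be independent and uniform on $[0,1]$. The law $\nu_d$ is the law of the signs $r=(r_p)_{p\ge1}$, where $r_p=\sigma(2u+d_pv)$ for $p\le m$, and $r_p$ for $p>m$ are independent fair signs, independent of $(u,v)$.
\end{definition}

For fixed $v$ the point $2u+d_pv$ is uniform on a full period of $\sigma$, so every $r_p$ is a fair sign under $\nu_d$.

\begin{lemma}[Realization]\label{lem:realize}
Let $f$ be a fractional partition and $d$ as above. For every integer $a\ge1$ with $2^a\ge\max_p|d_p|$ there is a pair $(k,g)\in\mathcal S\times\mathcal M$, with $g$ taking values in $\{2^j:j\ge1\}\cup\{2^a+d_2,\dots,2^a+d_m\}$, such that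
\[
I(2^k,g)\ \ge\ \tfrac14+\tfrac14\mathbb E_{\nu_d}G_f-2^{-a}\sum_{p\le m}\bigl(2+4|d_p|\bigr).
\]
In particular $W\ge\frac14+\frac14\mathbb E_{\nu_d}G_f$.
\end{lemma}

\begin{proof}
Let $N=2^a$, $t_p=N+d_p$ for $p\le m$, and $t_p=2^{2a+p}$ for $p>m$. Since $d_1=0$, all $t_p$ lie in the stated set. Let $y$ be uniform on $[0,1]$ and $r_p(y)=\sigma(t_py)$. We construct, using extra randomness, signs $\tilde r$ with law $\nu_d$ such that $\tilde r=r(y)$ outside an event of probability at most $\theta=2^{-a}\sum_{p\le m}(2+4|d_p|)$. As $0\le\Psi_f\le1$, Lemmas~\ref{lem:response} and~\ref{lem:gain} then give $I(2^k,g)\ge\mathbb E_{\nu_d}\Psi_f-\theta=\frac14+\frac14\mathbb E_{\nu_d}G_f-\theta$.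

Write $Ny/2=j+u_0$ with $j$ an integer and $u_0\in[0,1)$. Then $j$ is determined by the digits $y_1,\dots,y_{a-1}$ and is uniform on $\{0,\dots,N/2-1\}$, while $u_0=0.y_ay_{a+1}\dots$ in binary. Because $\sigma$ has period $2$,
\[
r_p(y)=\sigma(2j+2u_0+d_py)=\sigma(2u_0+d_py)\qquad(p\le m).
\]
The pair $(u_0,y)$ is not uniform on the square, and it depends on the digits $y_{2a+p}$ used for $p>m$. We repair both defects by small perturbations. Let $u$ be the number whose first $a+1$ binary digits are $y_a,\dots,y_{2a}$ and whose remaining digits are fresh fair bits. Let $v=2(j+w)/N$ with $w$ a fresh uniform variable on $[0,1]$. The variables $u$, $v$ and the digits $y_{2a+p}$, $p>m$, depend on disjoint sets of independent inputs, and $u$ and $v$ are uniform on $[0,1]$. So the signs $\tilde r_p=\sigma(2u+d_pv)$ for $p\le m$ and $\tilde r_p=2y_{2a+p}-1=r_p(y)$ for $p>m$ have law $\nu_d$.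

Since $|u-u_0|\le2^{-a-1}$ and $|v-y|\le2/N$, the arguments $2u+d_pv$ and $2u_0+d_py$ differ by at most $\delta_p=2^{-a}(1+2|d_p|)$. The function $\sigma$ jumps only at integers, so $\tilde r_p\ne r_p(y)$ forces $2u+d_pv$ to be within $\delta_p$ of an integer. For fixed $v$ the point $2u+d_pv$ is uniform modulo $1$, so this has probability at most $2\delta_p$, and $\sum_{p\le m}2\delta_p=\theta$.
\end{proof}

We now compute the correlations under $\nu_d$. Let $\tau(\delta)=\int_0^1\sigma(2u)\sigma(2u+\delta)\,du$. It is even and has period $2$. For $0\le\delta\le1$ the signs $\sigma(z)$ and $\sigma(z+\delta)$ differ exactly when an integer lies in $(z,z+\delta]$, which has probability $\delta$, so $\tau(\delta)=1-2|\delta|$ on $[-1,1]$. A shift of $2u$ by $d_qv$ does not change an integral over a period, so for $p,q\le m$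
\begin{equation}\label{eq:corr}
\mathbb E_{\nu_d}[r_pr_q]=\int_0^1\tau\bigl((d_p-d_q)v\bigr)\,dv=R(|d_p-d_q|),\qquad R(D)=\frac1D\int_0^D\tau(\delta)\,d\delta,
\end{equation}
with $R(0)=1$. On each interval $[n,n+1]$ the function $\tau$ is linear with end values $\pm1$, so its integral there is $0$. On $[2n-1,2n]$ we have $\tau(\delta)=2\delta-(4n-1)$, and therefore
\begin{equation}\label{eq:R}
R(D)=\frac{(D-2n+1)(D-2n)}{D}\qquad(2n-1\le D\le2n,\ n\ge1).
\end{equation}
In particular
\begin{equation}\label{eq:sqrt2}
R(\sqrt2)=\sqrt2-3+\frac2{\sqrt2}=2\sqrt2-3<0 .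
\end{equation}

\begin{remark}
The offset $\sqrt2$ minimizes $R$. On $[2n,2n+1]$ the function $\tau$ decreases from $1$ to $-1$, so $R\ge0$ there. On $[2n-1,2n]$, writing $\alpha=2n-1$ and $\beta=2n$, the minimum of $D-(\alpha+\beta)+\alpha\beta/D$ is $2\sqrt{\alpha\beta}-\alpha-\beta=-(\sqrt\alpha+\sqrt\beta)^{-2}$, which is smallest for $n=1$, where it is attained at $D=\sqrt2$.
\end{remark}

\section{An optimal partition exists}\label{sec:optimal}

An optimal $f$ is needed because the gain from a negative correlation is only a fixed fraction of one merging loss. Merging the members of a nearly optimal $f$ one after another loses about $V_2-\frac14$ in total, but over an unbounded number of steps, so the loss in a single step might be smaller than the distance from $\Phi(f)$ to $V_2$.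

We take a weak limit of a maximizing sequence. This can go wrong in two ways. First, the useful hats of Alice can escape to infinity: the partitions $(x_N,1-x_N)$ have value $\frac5{16}$ and tend weakly to $(\frac12,\frac12)$, which has value $\frac14$. Sorting the coordinates prevents this. Second, the mass can split into ever smaller pieces, each tending to $0$: the partition into the $2^N$ cylinders given by $x_1,\dots,x_N$ has weak limit $0$. Such dust must be shown to be worthless. For the cylinders this is direct: $c_{p,i}=\pm2^{-N}$ for $i\le N$ and $c_{p,i}=0$ for $i>N$, so $\mathbb E G_f\le(\sum_{p,i}c_{p,i}^2)^{1/2}=(N2^{-N})^{1/2}$ by inequality \eqref{eq:supsum} below. In general Bessel's inequality gives only $\sum_ic_{p,i}^2\le m_p$, and the sum of these bounds over the small pieces need not be small. We need an exponent larger than $1$.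

\begin{lemma}\label{lem:small}
If $\varphi:X\to[0,1]$ is measurable and $m=\mathbb E\varphi$, then $\sum_{i\ge1}(\mathbb E[\varphi\xi_i])^2\le\sqrt3\,m^{3/2}$.
\end{lemma}

\begin{proof}
Let $c_i=\mathbb E[\varphi\xi_i]$, fix $n$, and suppose $s=(\sum_{i\le n}c_i^2)^{1/2}>0$. Let $h=\sum_{i\le n}b_i\xi_i$ with $b_i=c_i/s$, so $\sum b_i^2=1$ and $\mathbb E[\varphi h]=s$. In the expansion of $h^4$ only the terms in which the indices pair up have nonzero mean, so $\mathbb Eh^4=3(\sum b_i^2)^2-2\sum b_i^4\le3$. H\"older's inequality with exponents $\frac43$ and $4$, together with $\varphi^{4/3}\le\varphi$, gives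
\[
s=\mathbb E[\varphi h]\le(\mathbb E\varphi^{4/3})^{3/4}(\mathbb Eh^4)^{1/4}\le m^{3/4}3^{1/4}.
\]
Square this and let $n\to\infty$.
\end{proof}

We also use the following bound. If $(c_{p,i})$ is an array with $\sum_p|c_{p,i}|<\infty$ for each $i$, and $Y_i=\sum_pr_pc_{p,i}$ with independent fair signs, then
\begin{equation}\label{eq:supsum}
\mathbb E\sup_i|Y_i|\le\Bigl(\mathbb E\sum_iY_i^2\Bigr)^{1/2}=\Bigl(\sum_i\sum_pc_{p,i}^2\Bigr)^{1/2}.
\end{equation}

\begin{proposition}\label{prop:optimal}
There is a fractional partition $f$ with $\Phi(f)=V_2$.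
\end{proposition}

\begin{proof}
By Proposition~\ref{prop:value} there are fractional partitions $f^{(N)}$ with $\Phi(f^{(N)})\to V_2$.

\emph{Step 1: sorting.} A summable sequence of positive numbers can be arranged in nonincreasing order, but one with infinitely many positive terms and some zeros cannot. For members of a partition we may delete zeros; for coordinates of $X$ we may not, so we first reduce to finitely many relevant coordinates. Given $f$ and $n$, let $\bar f_p=\mathbb E[f_p\mid x_1,\dots,x_n]$. By monotone convergence $\bar f$ is a fractional partition. Its coefficients are $c_{p,i}$ for $i\le n$ and $0$ for $i>n$, so $G_{\bar f}=\max_{0\le i\le n}\sum_pr_pc_{p,i}$ and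
\[
G_f\le G_{\bar f}+\sup_{i>n}\sum_p|c_{p,i}| .
\]
By \eqref{eq:decay} the last term tends to $0$ as $n\to\infty$. Replacing $f^{(N)}$ by $\bar f^{(N)}$ with $n=n(N)$ so large that the loss is at most $1/N$, we keep a maximizing sequence in which, for each $N$, only finitely many $i$ have some $c^{(N)}_{p,i}\ne0$.

Delete the zero members, sort the rest so that $m^{(N)}_p$ is nonincreasing in $p$, and pad with zeros if the family is finite. Since the masses sum to $1$, we get $m_p^{(N)}\le1/p$. A permutation of the coordinates of $X$ preserves the measure and permutes the index $i$ of the coefficients, so it does not change $\Phi$. Use one to make $w_i^{(N)}=\sum_p(c^{(N)}_{p,i})^2$ nonincreasing in $i\ge1$. By Lemma~\ref{lem:small}, $\sum_iw_i^{(N)}\le\sqrt3\sum_p(m^{(N)}_p)^{3/2}\le\sqrt3$, so $w_i^{(N)}\le\sqrt3/i$.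

\emph{Step 2: the limit.} In a Hilbert space every bounded sequence has a weakly convergent subsequence. By a diagonal argument we may assume that $f^{(N)}_p\to f_p$ weakly in $L^2(X)$ for every $p\ge1$. Testing against indicator functions shows that $f_p\ge0$ and $\sum_{p\le M}f_p\le1$ almost everywhere for each $M$, so $\sum_{p\ge1}f_p\le1$. Testing against $1$ and $\xi_i$ shows that $m_p^{(N)}\to m_p=\mathbb Ef_p$ and $c^{(N)}_{p,i}\to c_{p,i}=\mathbb E[f_p\xi_i]$. Thus $m_p\le1/p$ and $\sum_pm_p\le1$, and $\sum_pc_{p,i}^2\le\sqrt3/i$ by Fatou's lemma.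

\emph{Step 3: the expected gain converges.} Let $c$ be one of the arrays $c^{(N)}$ or the limit array, with masses $m_p$, and let
\[
A(c)=\mathbb E\max\Bigl(0,\sup_{i\ge1}\sum_{p\ge1}r_pc_{p,i}\Bigr),\qquad A_{M,n}(c)=\mathbb E\max\Bigl(0,\max_{1\le i\le n}\sum_{p\le M}r_pc_{p,i}\Bigr).
\]
Truncating first in $p$ and then in $i$,
\[
|A(c)-A_{M,n}(c)|\le\mathbb E\sup_i\Bigl|\sum_{p>M}r_pc_{p,i}\Bigr|+\sup_{i>n}\sum_{p\le M}|c_{p,i}| .
\]
By \eqref{eq:supsum}, Lemma~\ref{lem:small} and $m_p^{1/2}\le M^{-1/2}$ for $p>M$, the first term is at most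
\[
\Bigl(\sqrt3\sum_{p>M}m_p^{3/2}\Bigr)^{1/2}\le\Bigl(\sqrt3\,M^{-1/2}\sum_pm_p\Bigr)^{1/2}\le3^{1/4}M^{-1/4}.
\]
By the Cauchy--Schwarz inequality the second term is at most $M^{1/2}(\sqrt3/n)^{1/2}$. Both bounds are the same for all the arrays. For fixed $M,n$ the number $A_{M,n}(c)$ is a continuous function of finitely many entries, so $A_{M,n}(c^{(N)})\to A_{M,n}(c)$. Hence
\[
\limsup_{N\to\infty}|A(c^{(N)})-A(c)|\le2\cdot3^{1/4}\bigl(M^{-1/4}+M^{1/2}n^{-1/2}\bigr),
\]
and letting $n\to\infty$ and then $M\to\infty$ gives $A(c^{(N)})\to A(c)$. As $G_{f^{(N)}}\ge0$, we have $A(c^{(N)})=\mathbb EG_{f^{(N)}}$, and so $V_2=\frac14+\frac14A(c)$.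

\emph{Step 4: restoring the lost mass.} Let $f_*=1-\sum_{p\ge1}f_p\ge0$, with coefficients $c_{*,i}$, and let $f$ be the fractional partition consisting of $f_*$ and the $f_p$. Fix the signs $r_p$, $p\ge1$, and average $G_f=\sup_i(r_*c_{*,i}+\sum_{p\ge1}r_pc_{p,i})$ over $r_*=\pm1$. The average is at least $0$ because $G_f\ge0$. For each $i$ it is at least the average of the $i$-th term, which is $\sum_{p\ge1}r_pc_{p,i}$. Therefore $\mathbb EG_f\ge A(c)$ and $\Phi(f)\ge V_2$. Proposition~\ref{prop:value} gives equality.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:more}\textup{(a)}]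
Apply Proposition~\ref{prop:value} to an optimal $f$.
\end{proof}

\section{Merging two hats}\label{sec:merge}

For a fractional partition $f$ and $p\ne q$, let $f^{p\cup q}$ be obtained from $f$ by replacing $f_p$ and $f_q$ with the single member $f_p+f_q$: Bob names the same hat in both cases. For $\rho\in[-1,1]$ let $\mathbb E_\rho$ denote expectation when $r_p,r_q$ are fair signs with correlation $\rho$ and all other signs are fair and independent of each other and of $(r_p,r_q)$. A law of two signs is determined by the two means and the correlation; here $(r_p,r_q)=(\alpha,\beta)$ has probability $\frac14(1+\rho\alpha\beta)$. So the law has density $1+\rho r_pr_q$ with respect to independent fair signs, and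
\begin{equation}\label{eq:linear}
\mathbb E_\rho G_f=\mathbb EG_f+\rho\,\mathbb E[r_pr_qG_f].
\end{equation}
This is the linearity seen in Section~\ref{sec:example}. At $\rho=1$ we have $r_p=r_q$ almost surely, and $G_f$ then equals $G_{f^{p\cup q}}$ with the common sign attached to the merged member, whose coefficients are $c_{p,i}+c_{q,i}$. Thus $\Phi(f^{p\cup q})=\Phi(f)+\frac14\mathbb E[r_pr_qG_f]$. For optimal $f$ this gives
\begin{equation}\label{eq:loss}
\Gamma_{pq}(f):=V_2-\Phi(f^{p\cup q})=-\tfrac14\mathbb E[r_pr_qG_f],
\end{equation}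
and $\Gamma_{pq}(f)\ge0$ by Proposition~\ref{prop:value}. The \emph{merging loss} is
\begin{equation}\label{eq:Gamma}
\Gamma=\sup\{\Gamma_{pq}(f): f\text{ optimal},\ p\ne q\}.
\end{equation}
It is at most $V_2-\frac14$, since every value $\Phi$ is at least $\frac14$. A given pair may have zero loss, for instance when one member is zero. The supremum is taken over all optimal $f$ because a lossless merge produces a new optimal partition, to which the definition applies again.

\begin{lemma}\label{lem:Gamma}
$\Gamma>0$.
\end{lemma}

\begin{proof}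
Suppose $\Gamma=0$. Then merging any two members of an optimal partition gives an optimal partition. Let $f=(f_p)_{p\ge1}$ be optimal, by Proposition~\ref{prop:optimal}. By induction
\[
F_n=(f_1+\dots+f_n,\ f_{n+1},\ f_{n+2},\dots)
\]
is optimal for every $n$. By \eqref{eq:basic} the first member of $F_n$ has coefficients $\sum_{p\le n}c_{p,i}=-\sum_{p>n}c_{p,i}$, so $0\le G_{F_n}\le2\sum_{p>n}m_p\to0$ and $\Phi(F_n)\to\frac14$. Since $\Phi(F_n)=V_2$, this contradicts \eqref{eq:quarter}.
\end{proof}

This is the only place where $V_2>\frac14$ is used.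

\begin{proof}[Proof of Theorem~\ref{thm:main} and Theorem~\ref{thm:more}\textup{(b)}]
Let $f$ be optimal and $p\ne q$, relabeled so that $p=1$ and $q=2$. Take $m=2$ and $d=(0,\sqrt2)$. Under $\nu_d$ the signs $r_1,r_2$ are fair with correlation $\rho=2\sqrt2-3$, by \eqref{eq:corr} and \eqref{eq:sqrt2}, and the others are independent. By \eqref{eq:linear} and \eqref{eq:loss},
\begin{equation}\label{eq:final}
\tfrac14+\tfrac14\mathbb E_{\nu_d}G_f=\Phi(f)+\tfrac\rho4\,\mathbb E[r_1r_2G_f]=V_2+(3-2\sqrt2)\,\Gamma_{12}(f).
\end{equation}
Lemma~\ref{lem:realize} bounds the left side by $W$, and the supremum over optimal $f$ and pairs gives $W\ge V_2+(3-2\sqrt2)\Gamma$. With Lemma~\ref{lem:Gamma} this proves Theorem~\ref{thm:more}(b).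

Now choose $f$ and the pair with $\Gamma_{12}(f)>0$, and choose $a\ge1$ with $2^{-a}(4+4\sqrt2)<(3-2\sqrt2)\Gamma_{12}(f)$. Lemma~\ref{lem:realize} and \eqref{eq:final} give a pair $(k,g)$ with $I(2^k,g)>V_2$ and $g$ taking values in $\{2^j:j\ge1\}\cup\{2^a+\sqrt2\}$.
\end{proof}

\section{An explicit lower bound from three hats}\label{sec:lower}

The constant $\Gamma$ comes from a compactness argument and is not explicit. For a numerical bound we use a concrete strategy in which the team does well unless three of Bob's hats have the same color, and then make that event less likely.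

Let $f'=(f'_p)_{p\ge1}$ be optimal, with coefficients $c'_{p,i}$. Bob looks at Alice's first three hats. Let $f_1,f_2,f_3$ be the indicators of
\[
(x_1,x_2,x_3)\in\{100,110\},\qquad\{010,011\},\qquad\{001,101\},
\]
that is, of $\{x_1=1,x_3=0\}$, $\{x_2=1,x_1=0\}$, $\{x_3=1,x_2=0\}$. These sets cover the six nonconstant patterns once each. On the two constant patterns Bob discards three hats from each stack and plays $f'$:
\[
f_{3+p}(x)=\mathbf 1\{x_1=x_2=x_3\}\,f'_p(x_4,x_5,\dots).
\]
Each of the three sets has measure $\frac14$, fixes one sign to $+1$ and one to $-1$, and leaves the others free. So the vectors $(c_{p,1},c_{p,2},c_{p,3})$ for $p=1,2,3$ are $\frac14(1,0,-1)$, $\frac14(-1,1,0)$, $\frac14(0,-1,1)$, and $c_{p,i}=0$ for $p\le3<i$. For $i\le3$ we have $c_{3+p,i}=0$, because $000$ and $111$ contribute opposite amounts. For $i>3$ we have $c_{3+p,i}=\frac14c'_{p,i-3}$. Hence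
\[
G_f(r)=\tfrac14\max\bigl\{r_1-r_2,\ r_2-r_3,\ r_3-r_1,\ G_{f'}(r_4,r_5,\dots)\bigr\}.
\]
If $r_1,r_2,r_3$ are not all equal, the three differences lie in $\{0,\pm2\}$, sum to $0$ and are not all $0$, so one of them is $2$; as $G_{f'}\le1$, we get $G_f=\frac12$. If they are all equal, $G_f=\frac14G_{f'}$.

Let $\nu$ be a law with fair marginals under which $r_4,r_5,\dots$ are independent and independent of $(r_1,r_2,r_3)$, and let $q=\nu(r_1=r_2=r_3)$. Since $\mathbb EG_{f'}=4V_2-1$,
\begin{equation}\label{eq:three}
\tfrac14+\tfrac14\mathbb E_\nu G_f=\tfrac14+\tfrac18(1-q)+\tfrac q{16}(4V_2-1)=\tfrac38-\tfrac{q\,(3-4V_2)}{16}.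
\end{equation}
For independent signs $q=\frac14$, and Proposition~\ref{prop:value} gives $V_2\ge\frac38-\frac{3-4V_2}{64}$, that is, $60V_2\ge21$. This recovers fact (ii). Since $3-4V_2>0$, any realizable law with $q<\frac14$ improves the right side of \eqref{eq:three}.

\begin{proof}[Proof of the lower bound in Theorem~\ref{thm:more}\textup{(c)}]
The function $\frac14(1+r_1r_2+r_2r_3+r_1r_3)$ equals $1$ if the three signs agree and $\frac14(1+1-1-1)=0$ otherwise, so $q$ depends only on the pair correlations. Take $\nu=\nu_d$ with $d=(0,D,2D)$ and $\frac32\le D\le2$. In this range $D\in[1,2]$ and $2D\in[3,4]$, so all three correlations are nonpositive, and \eqref{eq:corr} and \eqref{eq:R} give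
\[
q=\tfrac14\bigl[1+2R(D)+R(2D)\bigr]=\tfrac14\Bigl[1+\Bigl(2D-6+\frac4D\Bigr)+\Bigl(2D-7+\frac6D\Bigr)\Bigr]=D-3+\frac5{2D}.
\]
The minimum is at $D=\sqrt{10}/2\in[\frac32,2]$, where $q=\sqrt{10}-3$. Lemma~\ref{lem:realize} and \eqref{eq:three} give
\[
W\ge\frac38-\frac{(\sqrt{10}-3)(3-4V_2)}{16}.
\]
The right side is increasing in $V_2$. At $V_2=\frac7{20}$ it equals $\frac38-\frac{\sqrt{10}-3}{10}=\frac{27-4\sqrt{10}}{40}$, and this exceeds $0.3587$ because $\sqrt{10}<3.163$.
\end{proof}

\section{The upper bound}\label{sec:upper}

By fact (iii), no bound below $\frac12$ holds when both players are imaginary, so the proof must use that Alice names a real hat. It does so once, through a symmetry: the map $x\mapsto1-x$ preserves the measure and changes the color of every real hat, for almost every $x$. Substituting $1-x$ for $x$ in the inner integral and adding the two expressions for $I(2^k,g)$, we get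
\begin{align*}
2\,I(2^k,g)&=\int_{[0,1]^2}\bigl[x_{k(y)}\,\varepsilon(g(x)y)+(1-x_{k(y)})\,\varepsilon(g(1-x)y)\bigr]\,dx\,dy\\
&\le\int_0^1|B_{g(x)}\cup B_{g(1-x)}|\,dx\ \le\ \sup_{s,t\ge0}|B_s\cup B_t|,
\end{align*}
since the integrand is at most the indicator of $y\in B_{g(x)}\cup B_{g(1-x)}$. The upper bound $W\le\frac{\sqrt3}4$ thus follows from the next proposition, which says that two imaginary hats are never close to complementary.

\begin{proposition}\label{prop:union}
$|B_s\cup B_t|\le\frac{\sqrt3}2$ for all $s,t\ge0$.
\end{proposition}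

The natural approach is to expand both square waves in sine series, which leads to integrals $\int_0^1\cos\omega v\,dv=\frac{\sin\omega}\omega$ with $\omega$ a difference of two harmonics. These have both signs, as they must, since negative correlations do occur, and small $\omega$ arise in a way that depends on the arithmetic of $s/t$. We avoid this by integrating against the weight $w(v)=2(1-v)$, whose cosine transform is nonnegative. The dangerous terms can then be dropped. The price is a final step that converts a weighted measure into Lebesgue measure.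

\begin{proof}
Let $\phi=1-2\varepsilon$, so $\phi(z)=\operatorname{sgn}\sin\pi z$ for $z\notin\mathbb Z$. The function $b(v)=\frac14(1+\phi(sv))(1+\phi(tv))$ is the indicator of the set where both hats are white, so $\beta=\int_0^1b$ equals $1-|B_s\cup B_t|$. Note that $\int_0^1w=1$. We claim that
\begin{equation}\label{eq:weighted}
\int_0^1w(v)\,b(v)\,dv\ge\tfrac14 .
\end{equation}

\emph{One wave.} Let $L_s=\int_0^1w(v)\phi(sv)\,dv$. If $s<1$, then $\phi(sv)=1$ on $[0,1]$ and $L_s=1$. We show that $L_s\ge\frac1{2s}$ for $s\ge1$. If $1\le s<2$, then $\phi(sv)=-1$ exactly on $[\frac1s,1]$, which has weight $(1-\frac1s)^2\le\frac14$, so $L_s=1-2(1-\frac1s)^2\ge\frac12\ge\frac1{2s}$. Let $s\ge2$. A full period $[\frac{2n}s,\frac{2n+2}s]\subset[0,1]$ contributes the integral of $w(v)-w(v+\frac1s)=\frac2s$ over an interval of length $\frac1s$, which is $\frac2{s^2}$. There are $\lfloor s/2\rfloor\ge s/4$ full periods. In the last, incomplete period the part where $\phi=1$ comes first, is at least as long as the part where $\phi=-1$, and carries larger values of the decreasing function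 $w\ge0$; so its contribution is nonnegative. Hence $L_s\ge\frac s4\cdot\frac2{s^2}=\frac1{2s}$.

\emph{The case $\min(s,t)<1$.} Say $s<1$. Then $b(v)=\frac12(1+\phi(tv))$, and the left side of \eqref{eq:weighted} is $\frac12(1+L_t)\ge\frac12$.

\emph{The case $s,t\ge1$.} Let $C=\int_0^1w(v)\phi(sv)\phi(tv)\,dv$, so that $4\int_0^1wb=1+L_s+L_t+C$. The Fourier series of $\phi$ is $\frac4\pi\sum_{j\text{ odd}}\frac{\sin\pi jz}j$. It converges to $\phi$ in $L^2$ of a period, hence in $L^2$ of every bounded interval. So the partial sums over $j\le J$ for $\phi(sv)$ and $\phi(tv)$ converge in $L^2[0,1]$, and their product converges in $L^1[0,1]$. With $2\sin\alpha\sin\gamma=\cos(\alpha-\gamma)-\cos(\alpha+\gamma)$ we obtain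
\[
C=\lim_{J\to\infty}\frac8{\pi^2}\sum_{\substack{j,n\le J\\ j,n\text{ odd}}}\frac{\kappa(\pi(js-nt))-\kappa(\pi(js+nt))}{jn},\qquad\kappa(\omega)=\int_0^1w(v)\cos\omega v\,dv .
\]
Integration by parts gives $\kappa(\omega)=\frac2\omega\int_0^1\sin\omega v\,dv=\frac{2(1-\cos\omega)}{\omega^2}$ for $\omega\ne0$, and $\kappa(0)=1$. Thus $\kappa\ge0$ and $\kappa(\omega)\le4/\omega^2$. Drop the terms $\kappa(\pi(js-nt))\ge0$. Since $(js+nt)^2\ge4jnst$, we have $\kappa(\pi(js+nt))\le\frac1{\pi^2jnst}$, and with $\sum_{j\text{ odd}}j^{-2}=\frac{\pi^2}8$,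
\[
C\ge-\frac8{\pi^4st}\sum_{j,n\text{ odd}}\frac1{j^2n^2}=-\frac8{\pi^4st}\Bigl(\frac{\pi^2}8\Bigr)^2=-\frac1{8st}.
\]
As $t\ge1$, we have $\frac1{8st}\le\frac1{2s}\le L_s$. Hence $4\int_0^1wb\ge1+L_t\ge1$, which is \eqref{eq:weighted}.

\emph{Removing the weight.} Among sets of measure $\beta$, the interval $[0,\beta]$ has the largest weight. Indeed, $b-\mathbf 1_{[0,\beta]}$ has integral $0$, it is $\le0$ on $[0,\beta]$ where $w\ge w(\beta)$, and it is $\ge0$ on $(\beta,1]$ where $w\le w(\beta)$, so
\[
\int_0^1w\,(b-\mathbf 1_{[0,\beta]})=\int_0^1(w-w(\beta))\,(b-\mathbf 1_{[0,\beta]})\le0 .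
\]
With \eqref{eq:weighted} this gives $\frac14\le\int_0^\beta w=1-(1-\beta)^2$, that is, $|B_s\cup B_t|=1-\beta\le\frac{\sqrt3}2$.
\end{proof}

This proves the upper bound in Theorem~\ref{thm:more}(c). Together with Theorem~\ref{thm:main} it gives $V_2<W\le\frac{\sqrt3}4<\frac12$. By facts (i) and (iii) the suprema of $I$ over the three sets in \eqref{eq:chain} are $V_2$, $W$ and $\frac12$, which completes the proof of Theorem~\ref{thm:more}.

\begin{thebibliography}{9}

\bibitem{BCCZW}
Cl\'ement Bouquet, Salah Chikhi, Timoth\'e Charles, Yanghao Zhou, Eric Wang,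
\emph{An analytical framework for the Levine hats problem: new strategies, bounds and generalizations},
arXiv:2508.01737 (2025).

\end{thebibliography}
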